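\title{A minimally generated Boolean algebra whose Stone space is fragmentable but not Radon--Nikod\'ym compact}

\begin{abstract}
Every fragmentable compact line is Radon--Nikod\'ym compact, and zero-dimensional compact lines are Stone spaces of minimally generated Boolean algebras. We show that the implication does not extend to this larger class. With every nonempty set $\Gamma\subset\omega^\omega$ we associate a minimally generated Boolean algebra whose Stone space $F_\Gamma$ is fragmentable and has metrizable clopen neighborhoods at all points but one. The space $F_\Gamma$ is Radon--Nikod\'ym compact if and only if it is a continuous image of such a space, if and only if $\Gamma$ is bounded modulo finite sets. We also show that the Stone space of a Boolean algebra is Radon--Nikod\'ym compact exactly when the algebra is the union of an increasing sequence of superatomic subalgebras.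
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, compact means compact Hausdorff. Let $X$ be a topological space and let $d$ be a metric on the set $X$; the topology of $X$ need not be the one induced by $d$. We say that $d$ \emph{fragments} $X$ if for every nonempty $Y\subset X$ and every $\varepsilon>0$ there is a nonempty relatively open $V\subset Y$ with $\sup\{d(x,y):x,y\in V\}<\varepsilon$. We say that $d$ is \emph{lower semicontinuous} if for every $r>0$ the set $\{(x,y): d(x,y)\le r\}$ is closed in $X\times X$. Both definitions make sense, and will be used, for an arbitrary function $f\colon X\times X\to[0,\infty)$ in place of $d$. A compact space is \emph{fragmentable} if some metric fragments it, and it is \emph{Radon--Nikod\'ym compact}, briefly \emph{RN}, if some lower semicontinuous metric fragments it.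

The two conditions tie $d$ to the topology from opposite sides. Fragmentation says that every nonempty set has relatively open pieces that are small for $d$. Lower semicontinuity says that pairs of points at distance at most $r$ cannot accumulate at a pair whose distance exceeds $r$. Two classes of compact spaces are RN for simple reasons. If $K$ is metrizable, a compatible metric is continuous and fragments $K$. If $K$ is \emph{scattered}, that is, if every nonempty subset of $K$ has a relatively isolated point, then the metric that puts any two distinct points at distance $1$ fragments $K$, and it is lower semicontinuous because the diagonal is closed. Restricting the metric shows that closed subspaces of RN spaces are RN.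

Every RN space is fragmentable, and one may ask for which spaces the converse holds. It is known that every fragmentable compact line, that is, every linearly ordered set that is compact in its order topology and fragmentable, is RN. The following notion describes a wider class of zero-dimensional spaces. For Boolean algebras $B\subseteq C$, the algebra $C$ is a \emph{minimal extension} of $B$ if $B\ne C$ and there is no subalgebra $D$ with $B\subsetneq D\subsetneq C$. A Boolean algebra $A$ is \emph{minimally generated} if there are an ordinal $\delta$ and a chain $(A_\alpha)_{\alpha\le\delta}$ of subalgebras of $A$ such that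
\begin{itemize}
\item $A_0=\{0,1\}$ and $A_\delta=A$;
\item $A_{\alpha+1}$ is a minimal extension of $A_\alpha$ for every $\alpha<\delta$;
\item $A_\lambda=\bigcup_{\alpha<\lambda}A_\alpha$ for every limit ordinal $\lambda\le\delta$.
\end{itemize}
Between finite algebras, a minimal extension splits one atom into two: if the atom $b$ of $B$ is not an atom of $C$ and $c<b$ is an atom of $C$, then the algebra generated by $B\cup\{c\}$ lies strictly above $B$, so it equals $C$, and it arises from $B$ by replacing $b$ with $c$ and $b\setminus c$. Every zero-dimensional compact line is the Stone space of a minimally generated algebra. The following problem is posed in \cite{AMPT}.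

\medskip
\noindent\textbf{Problem.} \emph{Is every fragmentable Stone space of a minimally generated Boolean algebra Radon--Nikod\'ym compact?}
\medskip

One would guess that the answer is yes: such an algebra is built in steps that cannot be subdivided, which seems to leave little room, and the answer is positive for the lines in the class. The answer is no. In Section~\ref{sec:construction} we associate with every nonempty set $\Gamma\subset\omega^\omega$ a Boolean algebra $A_\Gamma$, and we write $F_\Gamma$ for its Stone space.

\begin{theorem}\label{thm:A}
For $\Gamma=\omega^\omega$ the algebra $A_\Gamma$ is minimally generated, and its Stone space $F_\Gamma$ is fragmentable but not RN.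
\end{theorem}

The dependence on $\Gamma$ can be determined exactly. For $\gamma,g\in\omega^\omega$ write $\gamma\le^* g$ if $\gamma(k)\le g(k)$ for all but finitely many $k$. A set $\Gamma\subset\omega^\omega$ is \emph{bounded} in $(\omega^\omega,\le^*)$ if there is $g$ with $\gamma\le^* g$ for all $\gamma\in\Gamma$, and \emph{unbounded} otherwise. The set $\omega^\omega$ is unbounded, since $g+1\not\le^* g$, and $\mathfrak b$ denotes the least size of an unbounded set.

\begin{theorem}\label{thm:B}
For every nonempty $\Gamma\subset\omega^\omega$, the algebra $A_\Gamma$ is minimally generated and $F_\Gamma$ is fragmentable. Every point of $F_\Gamma$ except one has a metrizable clopen neighborhood. The following are equivalent: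
\begin{enumerate}
\item[(1)] $F_\Gamma$ is RN;
\item[(2)] $F_\Gamma$ is a continuous image of an RN compact space;
\item[(3)] there is a lower semicontinuous $f\colon F_\Gamma\times F_\Gamma\to[0,\infty)$ with $f(x,y)=0\iff x=y$ that fragments $F_\Gamma$ (symmetry and the triangle inequality are not required);
\item[(4)] $\Gamma$ is bounded in $(\omega^\omega,\le^*)$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:weight}
For each unbounded $\Gamma$, the space $F_\Gamma$ answers the problem in the negative and is not even a continuous image of an RN compact space. Some such $F_\Gamma$ has weight $\mathfrak b$, and $F_\Gamma$ is RN whenever $|\Gamma|<\mathfrak b$.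
\end{corollary}

The exceptional point in Theorem~\ref{thm:B} cannot be avoided.

\begin{proposition}\label{prop:local}
A zero-dimensional compact space in which every point has an RN neighborhood is RN.
\end{proposition}

Our proof of the equivalence in Theorem~\ref{thm:B} goes through an algebraic description of the RN property. A Boolean algebra is \emph{superatomic} if each of its nontrivial quotients has an atom; this holds exactly when its Stone space is scattered (Section~\ref{sec:stone}).

\begin{theorem}\label{thm:C}
For a Boolean algebra $A$, the Stone space $\operatorname{St}(A)$ is RN if and only if $A$ is the union of an increasing sequence $(A_n)_{n\in\omega}$ of superatomic subalgebras.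
\end{theorem}

The two basic examples above are the extreme cases of this criterion: a countable algebra is an increasing union of finite subalgebras, and a superatomic algebra is the union of a constant sequence.

Theorem~\ref{thm:A} is the case $\Gamma=\omega^\omega$ of Theorem~\ref{thm:B}, but it has a short direct proof that shows the mechanism, and we give it first (Sections~\ref{sec:constraints}--\ref{sec:diagonal}). Theorem~\ref{thm:C} is proved in Section~\ref{sec:superatomic}, Theorem~\ref{thm:B} in Section~\ref{sec:bounded}, and the remaining statements in Section~\ref{sec:weight}.

\section{Stone duality and scattered spaces}\label{sec:stone}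

We write $\omega=\{0,1,2,\dots\}$ and $\triangle$ for symmetric difference. A compact space is \emph{zero-dimensional} if its clopen sets form a base. The \emph{Stone space} $\operatorname{St}(A)$ of a Boolean algebra $A$ is the set of ultrafilters of $A$, with the topology generated by the sets $\widehat a=\{u: a\in u\}$, $a\in A$. It is compact and zero-dimensional, and $a\mapsto\widehat a$ is an isomorphism of $A$ onto its algebra of clopen sets. We use the following textbook facts.
\begin{itemize}
\item[(S1)] A subset of $A$ in which all finite meets are nonzero is contained in an ultrafilter. Two ultrafilters that contain the same elements of a generating set of $A$ are equal.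
\item[(S2)] If $A'$ is a subalgebra of $A$, then $u\mapsto u\cap A'$ is a continuous surjection of $\operatorname{St}(A)$ onto $\operatorname{St}(A')$.
\item[(S3)] For $a\in A$, the clopen set $\widehat a$ is homeomorphic to the Stone space of the algebra $\{b\wedge a: b\in A\}$, which is generated by the elements $b\wedge a$ with $b$ in a generating set of $A$.
\item[(S4)] The Stone space of a countable algebra has a countable base and is therefore metrizable.
\item[(S5)] The Stone spaces of the quotients of $A$ are, up to homeomorphism, the closed subspaces of $\operatorname{St}(A)$, and the atoms of an algebra correspond to the isolated points of its Stone space.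
\end{itemize}

A space is scattered as soon as every nonempty \emph{closed} subset has an isolated point: if $Y\neq\emptyset$, an isolated point of $\overline Y$ belongs to the dense subset $Y$ and is isolated in it. With (S5), this shows that $A$ is superatomic if and only if $\operatorname{St}(A)$ is scattered. If $N$ is an infinite set, the product space $2^N$ has no isolated point, so it is not scattered.

\section{Two constraints on a lower semicontinuous fragmenting metric}\label{sec:constraints}

Each half of the definition of an RN space has one consequence that we need. Lower semicontinuity keeps a clopen set uniformly away from its complement.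

\begin{lemma}\label{lem:sep}
Let $L$ be compact, let $f\colon L\times L\to[0,\infty)$ be lower semicontinuous, and let $Q\subset L\times L$ be a closed set on which $f>0$. Then there is $n\in\omega$ with $f\ge 2^{-n}$ on $Q$. In particular, if $d$ is a lower semicontinuous metric on $L$ and $U\subset L$ is clopen, then there is $n$ with $d\ge 2^{-n}$ on $U\times(L\setminus U)$.
\end{lemma}

\begin{proof}
The sets $Q\cap\{f\le 2^{-n}\}$ are compact, they decrease with $n$, and their intersection is empty because $f>0$ on $Q$. So one of them is empty. The set $U\times(L\setminus U)$ is closed and misses the diagonal.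
\end{proof}

Fragmentation limits how many clopen sets can be separated at a fixed scale. The smallest space in which this is visible is the Cantor set $2^\omega$ with its coordinate sets
\[
C_i=\{x\in 2^\omega: x(i)=1\},\qquad i\in\omega .
\]
Given a metric $d$ on $2^\omega$ and $\varepsilon>0$, call the coordinate $i$ \emph{$\varepsilon$-heavy} if $d(x,y)\ge\varepsilon$ whenever $x\in C_i$ and $y\notin C_i$. For the usual metric
\[
\rho_0(x,y)=2^{-\min\{i\,:\,x(i)\ne y(i)\}}\qquad(x\neq y)
\]
the $2^{-n}$-heavy coordinates are $0,1,\dots,n$: points that differ at $i\le n$ have distance at least $2^{-i}\ge 2^{-n}$, while for $i>n$ two points that differ only at $i$ have distance $2^{-i}<2^{-n}$. Another metric can make other coordinates heavy, but never infinitely many.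

\begin{lemma}\label{lem:heavy}
If a metric $d$ fragments $2^\omega$, then for each $\varepsilon>0$ only finitely many coordinates are $\varepsilon$-heavy.
\end{lemma}

\begin{proof}
Let $H$ be the set of $\varepsilon$-heavy coordinates and let $Z=\{x: x(i)=0\text{ for all }i\notin H\}$, a copy of $2^H$. Two distinct points of $Z$ differ at some $i\in H$, so exactly one of them lies in $C_i$, and their distance is at least $\varepsilon$. Hence a nonempty relatively open $V\subset Z$ of diameter less than $\varepsilon$ is a single point, which is isolated in $Z$. So $2^H$ has an isolated point, and $H$ is finite.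
\end{proof}

On one Cantor set the two lemmas are compatible: each $C_i$ is separated from its complement, by an amount that deteriorates as $i$ grows. A conflict arises in a compact space that contains infinitely many clopen Cantor sets, if a single clopen set $U$ meets the $k$-th of them in a coordinate set $C_{i_k}$. Lemma~\ref{lem:sep} gives one scale $2^{-n}$ at which $i_k$ is heavy in the $k$-th Cantor set for all $k$. By Lemma~\ref{lem:heavy}, only finitely many coordinates of the $k$-th Cantor set are $2^{-k}$-heavy, so we could have chosen $i_k$ outside this finite set, and this is contradictory for $k=n$. Since the metric is given after the space, such a set $U$ must be available for every choice of the coordinates $i_k$. The task is to provide all these clopen sets while keeping the space fragmentable and the algebra minimally generated.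

\section{The algebras $A_\Gamma$ and their ultrafilters}\label{sec:construction}

The obvious attempt is to work in $\omega\times 2^\omega$ with the sets $\bigcup_k\{k\}\times C_{\gamma(k)}$ for $\gamma\in\omega^\omega$. Any two of these sets intersect in every one of the Cantor sets, because $C_i\cap C_j\ne\emptyset$. We want them almost disjoint instead, since both minimal generation and fragmentability will rest on that. So we index the Cantor sets by a tree, in which distinct branches eventually pass through distinct nodes.

Let $S=\omega^{<\omega}$ be the set of finite sequences in $\omega$. For $\gamma\in\omega^\omega$ let $\gamma|k\in S$ be the restriction of $\gamma$ to $\{0,\dots,k-1\}$; write $s\subset\gamma$ if $s=\gamma|k$ for some $k$, and $s^\frown i$ for the sequence $s$ extended by $i$. Give $S$ the discrete topology and put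
\[
X=S\times 2^\omega,\qquad K_s=\{s\}\times 2^\omega\quad(s\in S).
\]
Let $J$ be the family of clopen subsets of $X$ that are contained in a finite union of sets $K_s$. It is an ideal of the algebra of clopen subsets of $X$, and it is countable because $S$ is countable and $2^\omega$ has countably many clopen sets. Thus $B=J\cup\{X\setminus D: D\in J\}$ is a countable algebra of subsets of $X$. For $\gamma\in\omega^\omega$ define the clopen set
\[
a_\gamma=\bigcup_{k\in\omega}\{\gamma|k\}\times C_{\gamma(k)} .
\]
At the node $\gamma|k$, the number $\gamma(k)$ names both the next node of the branch and the coordinate that is used in $K_{\gamma|k}$; see Figure~\ref{fig:branch}. The sets $a_\gamma$ are almost disjoint modulo $J$: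
\begin{equation}\label{eq:ad}
a_\gamma\notin J,\qquad\text{and}\qquad a_\gamma\cap a_{\gamma'}\in J\ \text{ for }\gamma\ne\gamma' .
\end{equation}
Indeed, $a_\gamma$ meets $K_{\gamma|k}$ for every $k$. If $m$ is the first place where $\gamma$ and $\gamma'$ differ, then their common initial segments are $\gamma|0,\dots,\gamma|m$, so the clopen set $a_\gamma\cap a_{\gamma'}$ is contained in $\bigcup_{k\le m}K_{\gamma|k}$.

For nonempty $\Gamma\subset\omega^\omega$ let $A_\Gamma$ be the algebra of subsets of $X$ generated by $B\cup\{a_\gamma:\gamma\in\Gamma\}$, and let $F_\Gamma=\operatorname{St}(A_\Gamma)$. All members of $A_\Gamma$ are clopen in $X$.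

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\foreach \n in {0,1,2,3} {
  \fill[gray!35] (2*\n,0.5) rectangle (2*\n+1.2,1);
  \draw (2*\n,0) rectangle (2*\n+1.2,1);
  \node at (2*\n+0.6,0.75) {\small $C_{\gamma(\n)}$};
  \node[above] at (2*\n+0.6,1) {$K_{\gamma|\n}$};
  \draw[thick] (2*\n+1.2,0.5) -- (2*\n+2,0.5);
  \draw (2*\n+0.6,0) -- (2*\n+0.75,-0.7);
  \draw (2*\n+0.6,0) -- (2*\n+1.25,-0.7);
  \draw (2*\n+0.6,-1) rectangle (2*\n+0.9,-0.7);
  \draw (2*\n+1.1,-1) rectangle (2*\n+1.4,-0.7);
  \node at (2*\n+1.8,-0.85) {\small $\cdots$};
}
\node at (8.4,0.5) {$\cdots$};
\draw[dashed,->] (8.2,0.85) -- (9.3,0.85);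
\draw[dashed,->] (8.2,0.15) -- (9.3,0.15);
\fill (9.5,0.85) circle (0.05) node[right] {$p_\gamma$};
\fill (9.5,0.15) circle (0.05) node[right] {$\infty$};
\end{tikzpicture}
\caption{The Cantor sets $K_{\gamma|k}$ at the nodes of a branch $\gamma\in\Gamma$. The shaded halves, cut out by the coordinates $\gamma(0),\gamma(1),\dots$, form the set $a_\gamma$. In $F_\Gamma$, points chosen from successive shaded halves converge to $p_\gamma$, and points chosen from successive unshaded halves converge to $\infty$. The small boxes are Cantor sets at nodes off the branch; they are disjoint from $a_\gamma$.}
\label{fig:branch}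
\end{figure}

\subsection*{The points of $F_\Gamma$}
For $z\in X$ let $u_z=\{b\in A_\Gamma: z\in b\}$. The map $z\mapsto u_z$ is continuous because the members of $A_\Gamma$ are open in $X$, and it is injective because $J$ separates the points of $X$. It maps $K_s$ onto $\widehat{K_s}$: if $K_s\in u$, then the sets $b\cap K_s$ with $b\in u$ are closed subsets of the compact space $K_s$ with the finite intersection property, a common point $z$ satisfies $u\subset u_z$, and $u=u_z$ by maximality. So $K_s$ is homeomorphic to $\widehat{K_s}$. We identify $z$ with $u_z$. Then $X\subset F_\Gamma$, each $K_s$ is a clopen copy of $2^\omega$ in $F_\Gamma$, and $\widehat b\cap X=b$ for $b\in A_\Gamma$.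

Let $R=F_\Gamma\setminus X$ be the set of ultrafilters that contain no $K_s$, and let $u\in R$. Then $u\cap J=\emptyset$, since a member of $u\cap J$ would lie in some $K_{s_1}\cup\dots\cup K_{s_m}$ and force one $K_{s_i}$ into $u$. Hence $u\cap B=\{X\setminus D: D\in J\}$, and by \eqref{eq:ad} the ultrafilter $u$ contains at most one of the sets $a_\gamma$. By (S1), there is for each $\gamma\in\Gamma$ at most one point $p_\gamma\in R$ that contains $a_\gamma$, and there is at most one point $\infty\in R$ that contains no $a_\gamma$. These points exist, again by (S1). For $p_\gamma$, the family $\{a_\gamma\}\cup\{X\setminus K_s: s\in S\}$ has nonempty finite intersections because $a_\gamma\notin J$. For $\infty$, finitely many sets $K_{s_1},\dots,K_{s_l},a_{\gamma_1},\dots,a_{\gamma_m}$ do not cover $X$: if $s\notin\{s_1,\dots,s_l\}$ and $\mathbf 0$ is the zero sequence, which lies in no $C_i$, then $(s,\mathbf 0)$ is not covered. We have shown that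
\begin{equation}\label{eq:points}
F_\Gamma=\bigsqcup_{s\in S}K_s\ \sqcup\ R,\qquad R=\{p_\gamma:\gamma\in\Gamma\}\sqcup\{\infty\},\qquad \widehat{a_\gamma}=a_\gamma\cup\{p_\gamma\},
\end{equation}
and the definition of $a_\gamma$ gives, for $\gamma\in\Gamma$ and $s\in S$,
\begin{equation}\label{eq:trace}
\widehat{a_\gamma}\cap K_s=
\begin{cases}
\{s\}\times C_i & \text{if } s^\frown i\subset\gamma,\\
\emptyset & \text{if } s\not\subset\gamma.
\end{cases}
\end{equation}

\begin{lemma}\label{lem:structure}
Let $\Gamma\subset\omega^\omega$ be nonempty.
\begin{enumerate}
\item[(a)] Every nonempty subset of $R$ has a relatively isolated point.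
\item[(b)] Every point of $F_\Gamma$ other than $\infty$ has a metrizable clopen neighborhood.
\item[(c)] Let $\gamma\in\Gamma$ and $z_k\in K_{\gamma|k}$ for $k\in\omega$. If $z_k\in a_\gamma$ for all $k$, then $z_k\to p_\gamma$. If $z_k\notin a_\gamma$ for all $k$, then $z_k\to\infty$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\emptyset\neq Y\subset R$. If $p_\gamma\in Y$, then $Y\cap\widehat{a_\gamma}=\{p_\gamma\}$ is relatively open. Otherwise $Y=\{\infty\}$.

(b) For a point of $K_s$ take $K_s$. For $p_\gamma$ take $\widehat{a_\gamma}$. The intersections with $a_\gamma$ of the generators of $A_\Gamma$ are $a_\gamma$ itself, the sets $b\cap a_\gamma$ with $b\in B$, and the sets $a_{\gamma'}\cap a_\gamma$, which belong to $J$ by \eqref{eq:ad}. These are countably many sets, so $\widehat{a_\gamma}$ is metrizable by (S3) and (S4).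

(c) A sequence in a compact space with only one cluster point converges to it. Each open set $K_s$ contains at most one $z_k$, and for $\gamma'\in\Gamma\setminus\{\gamma\}$ the open set $\widehat{a_{\gamma'}}$ contains only finitely many $z_k$ by \eqref{eq:trace}. So the cluster points lie in $\{p_\gamma,\infty\}$, and the clopen set $\widehat{a_\gamma}$ contains $p_\gamma$ but not $\infty$.
\end{proof}

\section{Minimal generation}\label{sec:minimal}

We first reach the countable algebra $B$ and then add the sets $a_\gamma$ one at a time. The first stage costs nothing, and this is why minimal generation does not prevent the space from containing many Cantor sets.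

\begin{lemma}\label{lem:countable}
If $B$ is a countably infinite Boolean algebra, then there is a chain $\{0,1\}=A_0\subsetneq A_1\subsetneq\cdots$ of finite subalgebras with union $B$ in which each $A_{n+1}$ is a minimal extension of $A_n$.
\end{lemma}

\begin{proof}
Finitely generated Boolean algebras are finite, so an enumeration of $B$ yields a strictly increasing sequence of finite subalgebras that starts with $\{0,1\}$ and has union $B$. Between two consecutive terms there are finitely many subalgebras; insert a maximal chain of them. Consecutive members of a maximal chain are minimal extensions.
\end{proof}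

For the second stage we need a condition under which adding one set $a$ to an algebra $A'$ is a minimal extension. Some condition is needed: if $A'$ has the two atoms $b$ and $X\setminus b$ and $a$ splits both, then adding $a\cap b$ gives an algebra with three atoms, strictly between $A'$ and the algebra with four atoms generated by $A'\cup\{a\}$. The next lemma excludes this situation.

\begin{lemma}\label{lem:minext}
Let $A'$ be an algebra of subsets of a set $X$, and let $a\subset X$ with $a\notin A'$. Suppose that for every $b\in A'$ we have $a\cap b\in A'$ or $a\setminus b\in A'$. Then the algebra $A'(a)$ generated by $A'\cup\{a\}$ is a minimal extension of $A'$.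
\end{lemma}

\begin{proof}
Let $E$ be the family of sets $b\triangle(b'\cap a)$ with $b,b'\in A'$. It contains $A'$ and $a$, and it is contained in $A'(a)$. For $c_j=b_j\triangle(b_j'\cap a)$, $j=1,2$, distributivity of $\cap$ over $\triangle$ gives
\begin{align*}
c_1\triangle c_2&=(b_1\triangle b_2)\,\triangle\,\bigl((b_1'\triangle b_2')\cap a\bigr),\\
c_1\cap c_2&=(b_1\cap b_2)\,\triangle\,\Bigl(\bigl((b_1\cap b_2')\triangle(b_1'\cap b_2)\triangle(b_1'\cap b_2')\bigr)\cap a\Bigr).
\end{align*}
So $E$ is closed under $\cap$, under $\triangle$, and under complements $c\mapsto X\triangle c$; therefore $E=A'(a)$. By hypothesis, for $b'\in A'$ either $b'\cap a\in A'$, or $b'\cap a=(a\setminus b')\triangle a$ with $a\setminus b'\in A'$. Hence every member of $A'(a)\setminus A'$ has the form $b\triangle a$ with $b\in A'$. If $D$ is a subalgebra with $A'\subsetneq D\subset A'(a)$, pick $c=b\triangle a\in D\setminus A'$. Then $a=b\triangle c\in D$, so $D=A'(a)$.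
\end{proof}

\begin{proposition}\label{prop:mingen}
For every nonempty $\Gamma\subset\omega^\omega$ the algebra $A_\Gamma$ is minimally generated.
\end{proposition}

\begin{proof}
Let $(A_n)_{n<\omega}$ be the chain given by Lemma~\ref{lem:countable} for $B$. Enumerate $\Gamma=\{\gamma_\xi:\xi<\kappa\}$ without repetitions, and for $\xi\le\kappa$ let $A_{\omega+\xi}$ be the algebra generated by $B\cup\{a_{\gamma_\eta}:\eta<\xi\}$. Then $A_\omega=B=\bigcup_{n<\omega}A_n$ and $A_{\omega+\kappa}=A_\Gamma$. For a limit ordinal $\xi\le\kappa$ we have $A_{\omega+\xi}=\bigcup_{\eta<\xi}A_{\omega+\eta}$, because every element of $A_{\omega+\xi}$ is a Boolean combination of finitely many generators. Fix $\xi<\kappa$ and put $A'=A_{\omega+\xi}$, $\gamma=\gamma_\xi$, $a=a_\gamma$, so that $A_{\omega+\xi+1}=A'(a)$. We check the hypotheses of Lemma~\ref{lem:minext}.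

\emph{For every $b\in A'$, $a\cap b\in J$ or $a\setminus b\in J$}; this suffices, as $J\subset A'$. Let $\mathcal D$ be the family of clopen sets $b\subset X$ with this property. Passing to the complement of $b$ exchanges $a\cap b$ and $a\setminus b$, so $\mathcal D$ is closed under complements. Let $b,b'\in\mathcal D$. If $a\setminus b$ or $a\setminus b'$ is in $J$, then so is the smaller clopen set $a\setminus(b\cup b')$. Otherwise $a\cap b$ and $a\cap b'$ are in $J$, and so is their union $a\cap(b\cup b')$. Thus $\mathcal D$ is an algebra. It contains $J$, hence $B$, and it contains every $a_{\gamma'}$ with $\gamma'\ne\gamma$ by \eqref{eq:ad}. So $A'\subset\mathcal D$.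

\emph{The set $a$ is not in $A'$.} The sets $b\in A_\Gamma$ that belong to both or to neither of the ultrafilters $p_\gamma$ and $\infty$ form a subalgebra. The members of $J$ and the sets $a_{\gamma'}$ with $\gamma'\neq\gamma$ belong to neither, so this subalgebra contains $A'$. But $a\in p_\gamma$ and $a\notin\infty$.
\end{proof}

In terms of Stone spaces, \eqref{eq:points} shows what the step $\xi$ does: it splits the point at infinity of the previous space into the point $p_{\gamma_\xi}$ and a new point at infinity, and it leaves all other points unchanged.

\section{A fragmenting metric, and the case of one branch}\label{sec:fragment}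

Fragmentation does not ask for any compatibility between different clopen pieces of a space, so a fragmenting metric can be defined on each $K_s$ separately. Let $\rho_0\le 1$ be the metric on $2^\omega$ from Section~\ref{sec:constraints}. On $F_\Gamma$ define $\rho((s,x),(s,y))=\rho_0(x,y)$, $\rho(u,u)=0$, and $\rho(u,v)=1$ if $u\ne v$ do not lie in a common $K_s$.

\begin{proposition}\label{prop:frag}
For every nonempty $\Gamma\subset\omega^\omega$, $\rho$ is a metric that fragments $F_\Gamma$.
\end{proposition}

\begin{proof}
For the triangle inequality let $u,v,w$ be distinct. If all three lie in one $K_s$, it holds because $\rho_0$ is a metric. Otherwise $w$ does not share a set $K_s$ with both $u$ and $v$, so $\rho(u,w)+\rho(w,v)\ge1\ge\rho(u,v)$.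

Let $\emptyset\neq Y\subset F_\Gamma$ and $\varepsilon>0$. If $Y$ contains a point $z\in K_s$, let $W$ be the open $\rho$-ball in $K_s$ with center $z$ and radius $\varepsilon/3$. It is open in $K_s$ because $\rho_0$ induces the topology of $2^\omega$, hence open in $F_\Gamma$ because $K_s$ is, and $V=Y\cap W$ has diameter less than $\varepsilon$. If $Y\subset R$, let $V$ consist of an isolated point of $Y$, given by Lemma~\ref{lem:structure}(a).
\end{proof}

Lower semicontinuity does ask for compatibility, at the points of $R$. The case of a single branch shows what goes wrong with $\rho$ and what a repair costs.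

\begin{example}\label{ex:onebranch}
Let $\Gamma=\{\gamma\}$ with $\gamma(k)=k$, and write $a=a_\gamma$, $p=p_\gamma$. Let $e_k\in 2^\omega$ have its only nonzero coordinate at $k$, and put $u_k=(\gamma|k,e_k)\in a$ and $v_k=(\gamma|k,\mathbf 0)\notin a$. Then $\rho(u_k,v_k)=2^{-k}\to0$, while $(u_k,v_k)\to(p,\infty)$ by Lemma~\ref{lem:structure}(c) and $\rho(p,\infty)=1$. So $\rho$ is not lower semicontinuous.

To repair $\rho$, make the coordinate $k$ heavy in $K_{\gamma|k}$ for every $k$: let $\rho'(u,v)=1$ if exactly one of $u,v$ lies in $\widehat a$, and $\rho'(u,v)=\rho(u,v)$ otherwise. This is the maximum of $\rho$ and the continuous pseudometric $|\chi(u)-\chi(v)|$, where $\chi$ is the indicator function of $\widehat a$. So $\rho'$ is a metric that induces the topology of each $K_s$, and the proof of Proposition~\ref{prop:frag} shows that it fragments $F_\Gamma$. It is lower semicontinuous. Here $A_\Gamma$ is countable, so sequences suffice by (S4). Let $(u_j,v_j)\to(u,v)$ with $\rho'(u_j,v_j)\le r<1$. If $u$ or $v$ lies in some $K_s$, then for large $j$ one of $u_j,v_j$ lies in $K_s$, hence both do, and $\rho'(u,v)\le r$ by continuity of $\rho'$ on $K_s\times K_s$. Otherwise $u,v\in\{p,\infty\}$; as $u_j$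 and $v_j$ lie on the same side of the clopen set $\widehat a$, so do $u$ and $v$, and $u=v$.
\end{example}

The repair uses one heavy coordinate at each node of the branch. When many branches pass through a node $s$, they ask for different heavy coordinates in $K_s$, and Lemma~\ref{lem:heavy} allows only finitely many at each scale.

\section{The diagonal branch}\label{sec:diagonal}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\Gamma=\omega^\omega$ and $F=F_\Gamma$. By Propositions~\ref{prop:mingen} and~\ref{prop:frag} it remains to show that $F$ is not RN. Suppose that $d$ is a lower semicontinuous metric that fragments $F$. For $s\in S$ and $n\in\omega$ let $H_n(s)$ be the set of coordinates that are $2^{-n}$-heavy for the restriction of $d$ to $K_s\cong 2^\omega$. This restriction fragments $K_s$, so $H_n(s)$ is finite by Lemma~\ref{lem:heavy}. Define $\gamma\in\omega^\omega$ recursively by choosing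
\[
\gamma(k)\in\omega\setminus H_k(\gamma|k)\qquad(k\in\omega).
\]
By Lemma~\ref{lem:sep} there is $n$ with $d\ge 2^{-n}$ on $\widehat{a_\gamma}\times(F\setminus\widehat{a_\gamma})$. By \eqref{eq:trace}, $\widehat{a_\gamma}$ meets $K_{\gamma|n}$ in $\{\gamma|n\}\times C_{\gamma(n)}$. Hence $\gamma(n)\in H_n(\gamma|n)$, contrary to the choice of $\gamma$.
\end{proof}

Lower semicontinuity was used only in Lemma~\ref{lem:sep}, fragmentation only in Lemma~\ref{lem:heavy}, and the triangle inequality not at all. The assumption $\Gamma=\omega^\omega$ guarantees that the diagonal branch belongs to $\Gamma$, so that $\widehat{a_\gamma}$ is a clopen subset of $F$. For a smaller $\Gamma$ the question is whether every branch of $\Gamma$ is caught by the finite sets $H_n(s)$ at some scale $n$, and this is where boundedness enters. To treat all $\Gamma$, and continuous images as well, we translate the problem into algebra.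

\section{RN spaces and superatomic subalgebras}\label{sec:superatomic}

Given a lower semicontinuous fragmenting metric on $\operatorname{St}(A)$, Lemma~\ref{lem:sep} sorts the elements of $A$ by the scale at which they are separated from their complements. The elements separated at a fixed scale form a subalgebra $A_n$, and we want to show, in place of Lemma~\ref{lem:heavy}, that $\operatorname{St}(A_n)$ is scattered. The difficulty is that $\operatorname{St}(A_n)$ is a quotient, not a subspace, of the space that carries the metric. Fragmentation yields a relatively open set $V$ that is mapped to a single point $z$, but $z$ need not be isolated in the image, because $V$ may be a superfluous part of the fiber over $z$. Passing to a minimal closed set with the same image removes all superfluous parts.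

\begin{lemma}\label{lem:scattered}
Let $q\colon L\to T$ be a continuous surjection of compact spaces. Suppose that every nonempty closed $M\subset L$ has a nonempty relatively open subset on which $q$ is constant. Then $T$ is scattered. In particular, a compact continuous image of a scattered compact space is scattered.
\end{lemma}

\begin{proof}
Suppose not. Then there is a nonempty closed $P\subset T$ without isolated points. Consider the closed sets $M\subset q^{-1}(P)$ with $q(M)=P$; the set $q^{-1}(P)$ is one of them. The intersection of a chain of such sets is again such a set: for each $z\in P$ the sets $M\cap q^{-1}(z)$ form a chain of nonempty compact sets and so have a common point. By Zorn's lemma there is a minimal $M$. Let $V\subset M$ be nonempty and relatively open with $q(V)=\{z\}$. Then $M\setminus V$ is compact, so $q(M\setminus V)$ is closed; it contains $P\setminus\{z\}$, which is dense in $P$ because $z$ is not isolated. Thus $q(M\setminus V)=P$ with $M\setminus V\subsetneq M$, contradicting minimality. If $L$ is scattered, the hypothesis holds with the singleton of an isolated point of $M$.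
\end{proof}

We prove the necessity part of Theorem~\ref{thm:C} in a form that also covers conditions (2) and (3) of Theorem~\ref{thm:B}.

\begin{proposition}\label{prop:necessity}
Let $A$ be a Boolean algebra, $K=\operatorname{St}(A)$, and let $\pi\colon L\to K$ be a continuous surjection with $L$ compact. Suppose that $f\colon L\times L\to[0,\infty)$ is lower semicontinuous, fragments $L$, and satisfies $f(u,v)>0$ for $u\neq v$. Then $A$ is the union of an increasing sequence of superatomic subalgebras.
\end{proposition}

\begin{proof}
For $a\in A$ let $Q_a$ be the set of pairs $(u,v)\in L\times L$ such that exactly one of $\pi(u),\pi(v)$ lies in $\widehat a$. This set is symmetric, which compensates for the possible asymmetry of $f$. Put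
\[
A_n=\{a\in A: f\ge 2^{-n}\text{ on }Q_a\},\qquad n\in\omega .
\]
The sequence $(A_n)$ is increasing. Each $Q_a$ is clopen and misses the diagonal, so $A=\bigcup_nA_n$ by Lemma~\ref{lem:sep}.

Each $A_n$ is a subalgebra. We have $Q_0=Q_1=\emptyset$, and $a$ and its complement define the same set $Q_a$. Moreover $Q_{a\vee b}\subset Q_a\cup Q_b$: if one of the points $\pi(u),\pi(v)$ lies in $\widehat a\cup\widehat b$ and the other does not, then the first lies in one of the sets $\widehat a,\widehat b$ and the second lies outside that set.

Each $A_n$ is superatomic. Let $q\colon L\to\operatorname{St}(A_n)$ be the composition of $\pi$ with the surjection of (S2). If $q(u)\neq q(v)$, then some $a\in A_n$ belongs to exactly one of the ultrafilters $\pi(u),\pi(v)$, so $(u,v)\in Q_a$ and $f(u,v)\ge2^{-n}$. Given a nonempty closed $M\subset L$, take a nonempty relatively open $V\subset M$ with $f<2^{-n}$ on $V\times V$. Then $q$ is constant on $V$. By Lemma~\ref{lem:scattered}, $\operatorname{St}(A_n)$ is scattered.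
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $K=\operatorname{St}(A)$. If $d$ is a lower semicontinuous metric that fragments $K$, apply Proposition~\ref{prop:necessity} with $L=K$, $\pi$ the identity and $f=d$.

Conversely, let $A=\bigcup_nA_n$ be an increasing union of superatomic subalgebras and let $q_n\colon K\to\operatorname{St}(A_n)$ be given by $q_n(x)=x\cap A_n$. We use, at scale $2^{-n}$, the discrete metric of the scattered space $\operatorname{St}(A_n)$. If $x\ne y$, some $a\in A$ belongs to exactly one of $x,y$, and $a\in A_n$ for some $n$, so $q_n(x)\ne q_n(y)$. We can therefore define $d(x,x)=0$ and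
\[
d(x,y)=\max\{2^{-n}: q_n(x)\neq q_n(y)\}\qquad(x\neq y).
\]
This is a metric: if $q_n(x)\neq q_n(z)$, then $q_n(x)\ne q_n(y)$ or $q_n(y)\neq q_n(z)$, so $d(x,z)\le\max\{d(x,y),d(y,z)\}$. The set $E_n=\{(x,y):q_n(x)=q_n(y)\}$ is closed, being the preimage of the diagonal of $\operatorname{St}(A_n)$. For $r>0$ the set $\{d\le r\}$ is the intersection of the sets $E_n$ with $2^{-n}>r$ (and is $K\times K$ if $r\geq 1$), so $d$ is lower semicontinuous.

Let $\emptyset\neq Y\subset K$ and $\varepsilon>0$, and fix $n$ with $2^{-n-1}<\varepsilon$. Since $\operatorname{St}(A_n)$ is scattered, there is an open $W\subset\operatorname{St}(A_n)$ such that $W\cap q_n(Y)$ is a single point. The set $V=Y\cap q_n^{-1}(W)$ is nonempty and relatively open in $Y$, and $q_n$ is constant on $V$. For $m\le n$ we have $q_m(x)=q_n(x)\cap A_m$ because $A_m\subset A_n$, so $q_m$ is constant on $V$ too. Hence $d\le2^{-n-1}<\varepsilon$ on $V\times V$.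
\end{proof}

\section{Bounded families of branches}\label{sec:bounded}

By Theorem~\ref{thm:C}, we have to decide when $A_\Gamma$ is an increasing union of superatomic subalgebras. A superatomic subalgebra can contain the sets $a_\gamma$ for many $\gamma$, but by \eqref{eq:trace} branches that leave a node $s$ in infinitely many directions cut $K_s$ along infinitely many coordinates. This leads to the following notion. For $G\subset\omega^\omega$ and $s\in S$ put
\[
N_G(s)=\{i\in\omega: s^\frown i\subset\gamma\text{ for some }\gamma\in G\},
\]
and call $G$ \emph{finitely branching} if $N_G(s)$ is finite for all $s\in S$.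

\begin{lemma}\label{lem:bounded}
A set $\Gamma\subset\omega^\omega$ is bounded in $(\omega^\omega,\le^*)$ if and only if it is the union of an increasing sequence of finitely branching sets.
\end{lemma}

\begin{proof}
Suppose $\gamma\le^*g$ for all $\gamma\in\Gamma$, and let $\Gamma_n$ be the set of $\gamma\in\Gamma$ with $\gamma(k)\le\max\{g(k),n\}$ for all $k$. The sets $\Gamma_n$ increase. A given $\gamma\in\Gamma$ lies in $\Gamma_n$ if $n\ge\gamma(k)$ for the finitely many $k$ with $\gamma(k)>g(k)$. If $s$ has length $k$, then every element of $N_{\Gamma_n}(s)$ is at most $\max\{g(k),n\}$.

Conversely, let $\Gamma=\bigcup_n\Gamma_n$ with $\Gamma_n$ finitely branching. For fixed $n$ the sets $T_k=\{\gamma|k:\gamma\in\Gamma_n\}$ are finite, by induction on $k$: $T_0$ has at most one element, and $T_{k+1}\subset\{s^\frown i: s\in T_k,\ i\in N_{\Gamma_n}(s)\}$. So there is $g_n\in\omega^\omega$ with $\gamma(k)\le g_n(k)$ for all $\gamma\in\Gamma_n$ and all $k$. Put $g(k)=\max\{g_n(k):n\le k\}$. If $\gamma\in\Gamma_n$, then $\gamma(k)\le g(k)$ for all $k\ge n$.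
\end{proof}

\begin{proposition}\label{prop:union}
Let $\Gamma\subset\omega^\omega$ be nonempty. Then $A_\Gamma$ is the union of an increasing sequence of superatomic subalgebras if and only if $\Gamma$ is bounded in $(\omega^\omega,\le^*)$.
\end{proposition}

\begin{proof}
Let $A_\Gamma=\bigcup_nA_n$ be an increasing union of superatomic subalgebras, and let $\Gamma_n=\{\gamma\in\Gamma:a_\gamma\in A_n\}$. These sets increase and cover $\Gamma$, so by Lemma~\ref{lem:bounded} it suffices to show that each $\Gamma_n$ is finitely branching. Fix $n$ and $s$, let $N=N_{\Gamma_n}(s)$, and for $i\in N$ choose $\gamma_i\in\Gamma_n$ with $s^\frown i\subset\gamma_i$. Define $\varphi\colon\operatorname{St}(A_n)\to 2^N$ by $\varphi(w)(i)=1\iff a_{\gamma_i}\in w$. Each coordinate of $\varphi$ is the indicator function of a clopen set, so $\varphi$ is continuous. It is onto: given $y\in2^N$, extend $y$ to some $x\in 2^\omega$ and let $w=\{b\in A_n:(s,x)\in b\}$; by \eqref{eq:trace}, $a_{\gamma_i}\in w$ if and only if $x\in C_i$, so $\varphi(w)=y$. Since $\operatorname{St}(A_n)$ is scattered, $2^N$ is scattered by Lemma~\ref{lem:scattered}, and $N$ is finite.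

Conversely, let $\Gamma$ be bounded and write it as an increasing union of finitely branching sets $\Gamma_n$. As in Example~\ref{ex:onebranch}, we separate at stage $n$ all sets $a_\gamma$ with $\gamma\in\Gamma_n$, together with finitely many elements of $B$. Enumerate $S=\{s_0,s_1,\dots\}$, put
\[
G_n=\{a_\gamma:\gamma\in\Gamma_n\}\cup\{K_{s_j}: j\le n\}\cup\{\{s_j\}\times C_i: i,j\le n\},
\]
and let $A_n$ be the subalgebra generated by $G_n$. The sequence $(A_n)$ is increasing, so its union is a subalgebra. This union contains every $a_\gamma$ with $\gamma\in\Gamma$. It contains every clopen subset of every $K_s$, since such a set is a Boolean combination of $K_s$ and finitely many sets $\{s\}\times C_i$; hence it contains $J$ and $B$. So $A_\Gamma=\bigcup_nA_n$.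

To see that $A_n$ is superatomic we apply Lemma~\ref{lem:scattered} to the surjection $q\colon F_\Gamma\to\operatorname{St}(A_n)$ of (S2). Let $M\subset F_\Gamma$ be nonempty and closed. If $M\subset R$, then $M$ has an isolated point by Lemma~\ref{lem:structure}(a), and $q$ is constant on its singleton. Otherwise pick $(s,x)\in M$ and let $I=N_{\Gamma_n}(s)\cup\{0,\dots,n\}$, which is finite because $\Gamma_n$ is finitely branching. The set
\[
W=\{(s,y): y(i)=x(i)\text{ for all }i\in I\}
\]
is open in $K_s$, hence in $F_\Gamma$. By \eqref{eq:trace}, for each $c\in G_n$ the set $\widehat c\cap K_s$ is $\emptyset$, $K_s$, or $\{s\}\times C_i$ with $i\in I$. So all points of $W$ contain, as ultrafilters, the same members of $G_n$, and by (S1) they have the same image under $q$. Thus $q$ is constant on the nonempty relatively open set $M\cap W$.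
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The first assertions are Proposition~\ref{prop:mingen}, Proposition~\ref{prop:frag} and Lemma~\ref{lem:structure}(b). Condition (1) implies (2) by means of the identity map, and it implies (3) because a metric vanishes exactly on the diagonal. If (2) holds, let $\pi\colon L\to F_\Gamma$ be a continuous surjection and let $f$ be a lower semicontinuous metric that fragments the compact space $L$. If (3) holds, let $L=F_\Gamma$, let $\pi$ be the identity, and let $f$ be the given function. In both cases Proposition~\ref{prop:necessity} writes $A_\Gamma$ as an increasing union of superatomic subalgebras, and (4) follows from Proposition~\ref{prop:union}. Finally, (4) implies (1) by Proposition~\ref{prop:union} and Theorem~\ref{thm:C}.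
\end{proof}

The specific form of $F_\Gamma$ is used only in Proposition~\ref{prop:union}. Proposition~\ref{prop:necessity} and Theorem~\ref{thm:C} show that conditions (1), (2) and (3) are equivalent for the Stone space of any Boolean algebra.

\section{The weight and the exceptional point}\label{sec:weight}

The \emph{weight} of a space is the least size of a base of its topology. For an infinite Boolean algebra $A$ the weight of $\operatorname{St}(A)$ is $|A|$: the sets $\widehat a$ form a base, and conversely every clopen set is, by compactness, a finite union of members of any given base.

\begin{proof}[Proof of Corollary~\ref{cor:weight}]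
If $\Gamma$ is unbounded, then by Theorem~\ref{thm:B} the algebra $A_\Gamma$ is minimally generated, $F_\Gamma$ is fragmentable, and conditions (1) and (2) fail. The sets $a_\gamma$ are pairwise distinct by \eqref{eq:ad}, and $B$ is countably infinite, so $F_\Gamma$ has weight $|A_\Gamma|=\max(\omega,|\Gamma|)$. The cardinal $\mathfrak b$ is infinite, since a finite set is bounded by its pointwise maximum. So an unbounded $\Gamma$ of size $\mathfrak b$ gives a counterexample of weight $\mathfrak b$. If $|\Gamma|<\mathfrak b$, then $\Gamma$ is bounded and $F_\Gamma$ is RN.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:local}]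
Let $K$ be zero-dimensional and compact, and suppose that every point has a neighborhood that is RN. Such a neighborhood contains a clopen neighborhood of the point, which is RN as a closed subspace of an RN space. By compactness, finitely many RN clopen sets $U_1,\dots,U_m$ cover $K$. The sets $K_j=U_j\setminus\bigcup_{i<j}U_i$ are clopen, pairwise disjoint and RN, and they cover $K$. Let $d_j$ be a lower semicontinuous metric that fragments $K_j$. Put $d=\min\{d_j,1\}$ on $K_j\times K_j$ and $d=1$ on $K_i\times K_j$ for $i\ne j$. As in the proof of Proposition~\ref{prop:frag}, $d$ is a metric: three points in one $K_j$ satisfy the triangle inequality because $\min\{d_j,1\}$ is a metric, and otherwise the intermediate point is at distance $1$ from one of the other two. For $r<1$ the set $\{d\le r\}$ is the finite union of the closed sets $\{d_j\le r\}\subset K_j\times K_j$, and for $r\ge1$ it is $K\times K$; so $d$ is lower semicontinuous. If $\emptyset\neq Y\subset K$, then $Y$ meets some $K_j$, and a nonempty relatively open subset of $Y\cap K_j$ of small $d_j$-diameter is relatively open in $Y$ because $K_j$ is open. So $d$ fragments $K$.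
\end{proof}

Hence a zero-dimensional compact space that is not RN has at least one point without an RN neighborhood. For unbounded $\Gamma$, the space $F_\Gamma$ has exactly one such point, namely $\infty$, because metrizable compact spaces are RN.

\begin{thebibliography}{1}

\bibitem{AMPT}
Antonio Avil\'es, Gonzalo Mart\'inez-Cervantes, Grzegorz Plebanek, Stevo Todorcevic,
\emph{On fragmentable compact lines},
arXiv:1806.08934 (2018).

\end{thebibliography}
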